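# Pointless parts of compact frames and thin perfect sets

## Perfect sets in the unit interval

Let $L$ be the lattice of open subsets of $[0,1]$, ordered by inclusion. Say that $b$ *covers* $a$ if $b>a$ and there is no $c$ with $b>c>a$. Which open sets $a$ have no cover?

If $a=[0,1]\setminus\{\tfrac12\}$, the only larger open set is $[0,1]$, and nothing lies between, so $a$ has a cover. If $a=[0,1]\setminus(\{\tfrac12\}\cup[\tfrac34,1])$, then $a\cup\{\tfrac12\}$ is open and covers $a$. If $a=[0,\tfrac12)$, let $b$ be a larger open set. Then $b$ contains a point of $[\tfrac12,1]$. Since $b$ is open and $[\tfrac12,1]$ has no isolated points, $b$ contains two points $x\ne y$ of $[\tfrac12,1]$. Now $b\setminus\{y\}$ is open, contains $a$ and $x$, and lies strictly between $a$ and $b$. So $[0,\tfrac12)$ has no cover. The same argument works whenever $[0,1]\setminus a$ has no isolated points, for instance for $a=\emptyset$ and for $w=[0,1]\setminus C$, where $C$ is the Cantor set.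

Let $\pi L$ be the set of open sets without a cover, ordered by inclusion. Put $u=[0,\tfrac12)$ and $v=(\tfrac12,1]$; both are in $\pi L$. Their union $[0,1]\setminus\{\tfrac12\}$ is not in $\pi L$, and the only element of $\pi L$ above it is $[0,1]$. So in the poset $\pi L$ we have $u\wedge v=\emptyset$ and $u\vee v=\top$: the two half-intervals are complements of each other. The point $\tfrac12$ has disappeared.

It looks as if $\pi L$ might be the Boolean algebra of regular open sets (those $U$ with $U=\operatorname{int}\overline U$). Every regular open $U$ is indeed in $\pi L$, because its complement is the closure of an open set and has no isolated points. But $w=[0,1]\setminus C$ is in $\pi L$ too, and it has no complement there. Since $w$ is dense, $x\cap w=\emptyset$ with $x$ open forces $x=\emptyset$, while $w\vee\emptyset=w\neq\top$. So $\pi L$ is not Boolean, and what spoils it is a nonempty perfect set with empty interior.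

The regular open sets of $[0,1]$, or of $\mathbb R$, also form a complete lattice in which no points are left, a Boolean one. Could it arise from some other compact space by the same process? More generally, Richard N. Ball, "Pointless Parts of Completely Regular Locales", arXiv:2305.00096 (2023), is the source of the following question: is every pointless frame the pointless part of a compact frame? We shall see that the answer is no, and that the Cantor set in $[0,1]$ is the reason, once one finds something like it in every compact Hausdorff space.

## Frames, sublocales and the pointless part

A *frame* is a complete lattice $L$ with $x\wedge\bigvee S=\bigvee_{s\in S}(x\wedge s)$. A *frame map* preserves finite meets (including $\top$) and all joins (including $\bot$). In a frame, $x\to y$ is the largest $z$ with $z\wedge x\le y$, and $x^*=x\to\bot$. For a space $X$, the open sets form a frame $\mathcal O(X)$, where $U^*=X\setminus\overline U$.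

Write $c\prec b$ if $c^*\vee b=\top$; in $\mathcal O(X)$ this says $\overline c\subseteq b$. A frame is *regular* if each $b$ is the join of all $c\prec b$. It is *completely regular* if each $b$ is the join of those $c$ for which there is a scale $(c_q)_{q\in\mathbb Q\cap[0,1]}$ with $c_0=c$, $c_1=b$, and $c_p\prec c_q$ for $p<q$. Throughout, all frames are completely regular, and we work in ZFC. A frame is *compact* if whenever $\top=\bigvee S$, already $\top=\bigvee F$ for a finite $F\subseteq S$. We use the standard fact that every compact regular frame is isomorphic to $\mathcal O(X)$ for a compact Hausdorff space $X$ (Johnstone, *Stone Spaces*, III.1.10).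

Let $\max L$ be the set of maximal elements of $L\setminus\{\top\}$; these correspond to the points of $L$. (In $\mathcal O(X)$ with $X$ Hausdorff they include the sets $X\setminus\{x\}$.) A frame is *pointless* if $\max L=\emptyset$.

**Definition (pointless part).** For a frame $L$,
$$\pi L=\{a\in L:\forall b>a\ \exists c\ (b>c>a)\},\qquad \pi_L(b)=\bigwedge\{x\in\pi L:x\ge b\}.$$
So $a\in\pi L$ iff $a$ has no cover in $L$. In particular $\top\in\pi L$. Since $\pi L$ is defined from the order alone, $L\cong L'$ gives $\pi L\cong\pi L'$.

A *sublocale* of $L$ is a subset $S$ closed under arbitrary meets and such that $x\to s\in S$ for all $x\in L$, $s\in S$. Recall that then $S$ is a frame in the inherited order, with the meets of $L$, and $b\mapsto\bigwedge\{s\in S:s\ge b\}$ is a surjective frame map $L\to S$. Joins in $S$ are in general larger than in $L$, as with $u\vee v$ above. Frame maps preserve $\prec$ (if $c^*\vee b=\top$, the image of $c^*$ lies below the pseudocomplement of the image of $c$), so a frame map onto $S$ makes $S$ completely regular if $L$ is.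

One fact about distributive lattices will be used repeatedly. For any $e,b$,
$$[e,e\vee b]\cong[e\wedge b,b]\quad\text{via } x\mapsto x\wedge b,\ \ y\mapsto y\vee e. \tag{1}$$
Indeed $(x\wedge b)\vee e=(x\vee e)\wedge(b\vee e)=x$ for $x\in[e,e\vee b]$, and dually.

**Lemma 1.** $\pi L$ is a sublocale of $L$, and the frame $\pi L$ is pointless.

*Proof.* Meets: let $A\subseteq\pi L$, $m=\bigwedge A$, and suppose $b$ covers $m$. Some $a\in A$ has $b\not\le a$. Then $m\le a\wedge b<b$, so $a\wedge b=m$, and by (1) $[a,a\vee b]\cong[m,b]$ has two elements. So $a\vee b$ covers $a$, a contradiction.

Implications: let $a\in\pi L$, $x\in L$, $e=x\to a$, and suppose $b$ covers $e$. Put $d=b\wedge x$. Since $b\not\le e$, we have $d\not\le a$. Also $d\not\le e$, since otherwise $d=d\wedge x\le e\wedge x\le a$. So $e<e\vee d\le b$, which gives $e\vee d=b$. By (1), $[e\wedge d,d]\cong[e,b]$ has two elements. Now $e\wedge d=e\wedge x=a\wedge x$ (because $e\le b$, and because $e\wedge x\le a\le e$), while $a\wedge d=a\wedge b\wedge x=a\wedge x$ (because $a\le e\le b$). So $[a\wedge d,d]$ has two elements, and by (1) $a\vee d$ covers $a$, a contradiction.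

Pointless: let $m$ be maximal in $\pi L\setminus\{\top\}$. If $x\wedge y\le m$ in $L$, then $x\to m\in\pi L$ is at least $m$, so it is $\top$ or $m$; in the first case $x\le m$, in the second $y\le x\to m=m$. Now let $b>m$ in $L$. By regularity there is $c\prec b$ with $c\not\le m$. From $c\wedge c^*=\bot\le m$ we get $c^*\le m\le b$, so $b=b\vee c^*=\top$. Thus $\top$ covers $m$ in $L$, contradicting $m\in\pi L$. $\square$

So pointless parts are pointless, and the question asks for the converse in the compact case: given a pointless $E$, is there a compact $L$ with $\pi L\cong E$?

## Covers in $\mathcal O(X)$ are isolated points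

Call a space or subset *dense-in-itself* if it has no isolated points; the empty set qualifies. Three elementary facts will be used. An open subset of a dense-in-itself set is dense-in-itself. A union of dense-in-itself sets is dense-in-itself, since a point isolated in the union is isolated in each piece containing it. The closure of a dense-in-itself set $D$ is dense-in-itself: if $U\cap\overline D=\{x\}$ with $U$ open, then $U$ meets $D$, so $x\in D$ and $U\cap D=\{x\}$, which is impossible.

**Lemma 2.** Let $X$ be a $T_1$ space and $a$ open in $X$. Then $b$ covers $a$ in $\mathcal O(X)$ iff $b=a\cup\{x\}$ for some isolated point $x$ of $X\setminus a$. Hence $a\in\pi\mathcal O(X)$ iff $X\setminus a$ is dense-in-itself.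

*Proof.* If $x$ is isolated in $X\setminus a$, there is an open $U$ with $U\setminus a=\{x\}$. Then $a\cup U=a\cup\{x\}$ is open and covers $a$. Conversely, let $b$ cover $a$. If $b\setminus a$ contained points $x\ne y$, then $b\setminus\{y\}$ would be open and strictly between $a$ and $b$. So $b\setminus a=\{x\}$, and $\{x\}=b\cap(X\setminus a)$ is open in $X\setminus a$. $\square$

Two small cases. If $X=\{0\}\cup\{1/n:n\ge1\}$, every nonempty closed subset has an isolated point, so $\pi\mathcal O(X)=\{\top\}$. If $X=[0,1]\cup\{2\}$, a closed dense-in-itself set cannot contain $2$. So the elements of $\pi\mathcal O(X)$ are the sets $a\cup\{2\}$ with $a\in\pi\mathcal O([0,1])$, and the bottom of $\pi\mathcal O(X)$ is $\{2\}$, not $\emptyset$. In general, $X\setminus\pi_{\mathcal O(X)}(b)$ is the largest closed dense-in-itself subset of $X\setminus b$, namely the closure of the union of all of them.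

Recall that a Tychonoff space is *Čech-complete* if it is a $G_\delta$ set in some Hausdorff compactification. Compact Hausdorff spaces are Čech-complete. A closed subspace $P$ of a Čech-complete $X$ is Čech-complete: if $X=\bigcap_nG_n$ with $G_n$ open in the compactification $cX$, then $P=X\cap\overline P=\bigcap_n(G_n\cap\overline P)$ in the compactification $\overline P\subseteq cX$ of $P$.

We can now state the results.

**Theorem A.** Let $X$ be a Čech-complete Tychonoff space (for example, compact Hausdorff) and $E\cong\pi\mathcal O(X)$. For every $a\in E$ with $a\neq\top$ there is a family $(a_i)_{i\in2^\omega}$ in $E$ such that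

* (A1) $a\le a_i<\top$;
* (A2) $a_i\vee a_j=\top$ in $E$ for $i\ne j$;
* (A3) if $x\in E$ and $x\wedge a_i\le a$, then $x\le a$.

The cardinal $2^{\aleph_0}$ is optimal.

**Theorem B.** If $E\ne\{\top\}$ is Boolean, then $E$ is not $\pi L$ for any compact $L$, nor $\pi\mathcal O(X)$ for any Čech-complete $X$. More generally, the same holds for any $E$ containing $a<b$ such that the interval $[a,b]$ is a Boolean lattice. Every atomless complete Boolean algebra with $\bot\neq\top$ is a pointless completely regular frame, so the answer to the question is no.

**Theorem C.** For a pointless frame $E$ the following are equivalent.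

* (i) $E\cong\pi L$ for some compact $L$.
* (ii) There are a compact frame $M$ and a dense surjective frame map $k:M\to E$ such that every $a<\top$ in $M$ with $k(a)=\top$ has a cover in $M$. (That is, $E$ has a compactification in which every closed set missing $E$ is scattered.)
* (iii) There is a strong inclusion $\triangleleft$ on $E$ such that every proper $\triangleleft$-round ideal $I$ with $\bigvee I=\top$ has a cover in the poset of $\triangleleft$-round ideals.

If $k$ is as in (ii), its right adjoint $k_*$ is an isomorphism of $E$ onto $\pi M$.

**Proposition D.** Čech-completeness cannot simply be dropped in Theorem B: if $X$ is $\mathbb R$ with the density topology, then $\pi\mathcal O(X)$ is a nontrivial Boolean frame.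

The property in Theorem A is proved here only as a necessary condition for being a pointless part of a compact frame; sufficiency is not claimed. The terms in Theorem C not yet defined are explained where it is proved.

## The Stone space of the regular open algebra

Let $E$ be the algebra of regular open sets of $\mathbb R$. It is a complete Boolean algebra, and it is atomless, since a nonempty regular open set properly contains a nonempty open interval. The compact space that comes to mind first is the Stone space $X$ of $E$. Recall that $\mathcal O(X)$ is isomorphic to the frame of ideals of $E$, with principal ideals ${\downarrow}u$ corresponding to clopen sets. Since $E$ is atomless, $X$ has no isolated points, so clopen sets have dense-in-itself complements, and every ${\downarrow}u$ is in the pointless part. If these were all of it, $E$ would be a pointless part.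

They are not all. Let $I$ be the ideal of bounded regular open sets. It is proper, and it meets every nonzero ideal nontrivially, because every nonempty open set contains a bounded open interval. We check that $I$ has no cover. Suppose $J$ covers $I$, and take $b\in J\setminus I$. Then $b$ is unbounded, so we can choose pairwise disjoint open intervals $J_n\subseteq b\setminus[-n,n]$. Let $b_0$ be the join of the $J_{2n}$ in $E$ and $b_1=b\wedge\neg b_0$. Then $b_0\le b$ is unbounded, and $b_1$ contains all $J_{2n+1}$, so $b_1$ is unbounded too. The ideal generated by $I$ and $b_0$ lies in $J$ and properly contains $I$. It does not contain $b_1$: if $b_1\le r\vee b_0$ with $r\in I$, then $b_1\le r$ because $b_1\wedge b_0=\bot$, which is impossible. But $b_1\in J$. So this ideal lies strictly between $I$ and $J$, a contradiction.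

Hence $I\in\pi\mathcal O(X)$, $I\ne\top$, and only the zero ideal meets $I$ trivially. So $I$ has no complement, and $\pi\mathcal O(X)$ is not Boolean. This disposes of one compact space; we need all of them at once.

The general mechanism is the one from $[0,1]$. Suppose $\pi\mathcal O(X)$ is Boolean with bottom $a\neq\top$, and let $P=X\setminus a$. Suppose there is a nonempty closed dense-in-itself $P'\subseteq P$ *with empty interior in $P$*. Then $a'=X\setminus P'$ is in $\pi\mathcal O(X)$. Its complement $y$ satisfies $y\cap a'\subseteq a$, so $y\cap P\subseteq P'$ is open in $P$, hence empty. So $y=a$ and $a'=\top$, a contradiction. Everything comes down to finding such thin perfect sets.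

## A Cantor scheme and its fibers

Let $P$ be a nonempty compact Hausdorff space without isolated points. One would start with a Cantor scheme: put $V_\emptyset=P$, and given $V_s$ for a finite $0$–$1$ sequence $s$, choose nonempty open $V_{s0},V_{s1}$ with disjoint closures contained in $V_s$. Let $Q=\bigcap_n\bigcup_{|s|=n}\overline{V_s}$. In a metric space one shrinks the diameters to $0$ and gets a Cantor set. In general one only gets a continuous surjection $f:Q\to2^\omega$, whose fiber over $z$ is $\bigcap_n\overline{V_{z|n}}$. The fibers are out of our control, and this spoils both things we want.

First, $Q$ can have isolated points. Let $P=2^\omega$. Write $0^n$ for a string of $n$ zeros, similarly $1^n$, and $[s]$ for the set of sequences extending $s$. Put $V_{0^n}=[0^{n+1}]\cup[1^{n+1}]$ and $V_{0^n1t}=[0^{n+1}1t]$ for all $n\ge 0$ and all finite $t$. These are legitimate choices. A point of $Q$ in $[1]$ must lie in every $V_{0^n}$, so it is $q=111\ldots$. Thus $Q=[0]\cup\{q\}$, with $q$ isolated.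

Second, and worse, $Q$ can have interior whatever the choices. Let $P=\beta\omega\setminus\omega$. Recall that it has a base of clopen sets $A^*$ for $A\subseteq\omega$, that $A^*\ne\emptyset$ iff $A$ is infinite, and that $A^*\subseteq B^*$ iff $A\setminus B$ is finite. It has no isolated points, since an infinite set splits into two infinite sets. Since $\overline{V_{z|(n+1)}}\subseteq V_{z|n}$, the fiber over $z$ is $\bigcap_nV_{z|n}$. Take a point $p$ in it and clopen sets $A_n^*\ni p$ with $A_n^*\subseteq V_{z|n}$. Replacing $A_n$ by $A_0\cap\dots\cap A_n$, we may take the $A_n$ decreasing; they are infinite. Pick $m_0<m_1<\cdots$ with $m_n\in A_n$ and let $A=\{m_n\}$. Then $A\setminus A_n$ is finite for all $n$, so $\emptyset\neq A^*\subseteq\bigcap_nA_n^*$ lies in the fiber. Every fiber of $f$ has nonempty interior in $P$.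

So one should not try to control $Q$. Instead we use the one thing it gives, a continuous map of a compact set onto $2^\omega$, and discard everything the surjectivity does not need: pass to a *minimal* closed subset with the same image. Minimality converts into topology as follows. If removing a nonempty relatively open piece from a minimal set leaves an image that is still dense in the target, then, the image being compact, it is the whole target, which is a contradiction.

Two passes are needed. After one, the minimal $Q'\subseteq Q$ may be all of $P$: take $P=2^\omega$ and $V_s=[s]$. So we pass to a thin closed part $C$ of the target and minimize again over $C$. Nor can the first pass be skipped. Let $C=\{i\}\times2^\omega$, let $P$ be the disjoint union of $2^\omega\times2^\omega$ and a second copy of $C$, and let $f$ be the obvious map to $2^\omega\times2^\omega\cong2^\omega$, with $V_s=f^{-1}([s])$, so that $Q=P$. The second copy of $C$ is a minimal closed set mapping onto $C$, yet it is open in $P$. The first pass removes it.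

## Thin perfect sets in Čech-complete spaces

**Lemma 3.** Let $X$ be Čech-complete and $P\subseteq X$ nonempty, closed and dense-in-itself. Then there are pairwise disjoint, nonempty, compact, dense-in-themselves sets $P_i\subseteq P$ $(i\in2^\omega)$, each with empty interior in $P$.

**Step 1: a compactification in which the scheme can run.** As a closed subspace of $X$, $P$ is Čech-complete. So $P=\bigcap_{n\ge1}G_n$ with $G_n$ open in some Hausdorff compactification $cP$ of $P$. Each $G_n\supseteq P$ is dense in $cP$. An isolated point of $cP$ would lie in $P$ by density and be isolated in $P$; so $cP$ has no isolated points. Hence every nonempty open subset of $cP$ is infinite, because the points of a finite open set in a Hausdorff space are isolated.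

**Step 2: a compact subset of $P$ mapping onto $2^\omega$.** We choose nonempty open $V_s\subseteq cP$ for $s\in2^{<\omega}$. Put $V_\emptyset=cP$. Given $V_s$ with $|s|=n$, the set $V_s\cap G_{n+1}$ is open and, by density of $G_{n+1}$, nonempty. So it contains two distinct points. Take disjoint open neighborhoods of them inside $V_s\cap G_{n+1}$, and, by regularity of $cP$, smaller open neighborhoods $V_{s0},V_{s1}$ whose closures lie in these. Then $\overline{V_{s0}}$ and $\overline{V_{s1}}$ are disjoint and contained in $V_s\cap G_{n+1}$. Let
$$Q=\bigcap_n\bigcup_{|s|=n}\overline{V_s}.$$
Then $Q$ is compact, and since $\overline{V_s}\subseteq G_n$ for $|s|=n\ge1$, we get $Q\subseteq\bigcap_{n\ge1}G_n=P$. This is where Čech-completeness is used.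

If $s\neq t$ have equal length and $r$ is their longest common initial segment, then $\overline{V_s}$ and $\overline{V_t}$ lie one in $\overline{V_{r0}}$ and the other in $\overline{V_{r1}}$, so they are disjoint. Hence for $x\in Q$ and each $n$ there is exactly one $s$ of length $n$ with $x\in\overline{V_s}$. Since $\overline{V_s}\subseteq\overline{V_{s|m}}$ for $m\le|s|$, these $s$ extend one another and define a point $f(x)\in2^\omega$. We have $f^{-1}([s])=Q\cap\overline{V_s}$. This set is closed in $Q$, and its complement in $Q$ is the finite union of the closed sets $Q\cap\overline{V_t}$ with $|t|=|s|$, $t\neq s$; so it is clopen, and $f$ is continuous. For $z\in2^\omega$ the decreasing nonempty closed sets $\overline{V_{z|n}}$ have a common point by compactness. It lies in $Q$ and maps to $z$. So $f:Q\to2^\omega$ is onto.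

**Step 3: minimize twice.** We pass to minimal closed sets by Zorn's lemma. The hypothesis of Zorn holds: if a chain of closed sets $K\subseteq Q$ all satisfy $f(K)=T$, then for each $z\in T$ the sets $K\cap f^{-1}(z)$ form a chain of nonempty compact sets, so they have a common point, and $\bigcap K$ still has image $T$.

First, let $Q'\subseteq Q$ be minimal among closed sets with $f(Q')=2^\omega$. Next, identify $2^\omega$ with $2^\omega\times2^\omega$ and put $C_i=\{i\}\times2^\omega$ for $i\in2^\omega$. The $C_i$ are pairwise disjoint, nonempty, closed, dense-in-themselves, and each has dense complement, because $\{i\}$ has dense complement in the first factor. Since $f(Q'\cap f^{-1}(C_i))=C_i$, there is a minimal closed subset $P_i$ of $Q'\cap f^{-1}(C_i)$ with $f(P_i)=C_i$. The $P_i$ are compact, nonempty and contained in $P$. They are pairwise disjoint because the $C_i$ are.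

**Step 4: $P_i$ is dense-in-itself.** This uses minimality of $P_i$ and the absence of isolated points in $C_i$. If $x$ were isolated in $P_i$, then $P_i\setminus\{x\}$ would be compact, with compact image in $C_i$ containing $C_i\setminus\{f(x)\}$, which is dense in $C_i$. So the image would be $C_i$, contradicting minimality of $P_i$.

**Step 5: $P_i$ has empty interior in $P$.** This uses minimality of $Q'$ and the thinness of $C_i$. Suppose $\emptyset\neq W\subseteq P_i$ with $W$ open in $P$. Since $W\subseteq Q'\subseteq P$, $W$ is open in $Q'$, and $Q'\setminus W$ is compact. Since $f(W)\subseteq C_i$ and $f(Q')=2^\omega$, we get $f(Q'\setminus W)\supseteq2^\omega\setminus C_i$, which is dense. So $f(Q'\setminus W)=2^\omega$, contradicting minimality of $Q'$. $\square$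

## Continuum many elements above every $a\neq\top$

*Proof of Theorem A.* The conditions (A1)–(A3) are stated in terms of the order, so we may take $E=\pi\mathcal O(X)$.

**Step 1: the family.** Let $a\in E$, $a\neq\top$. By Lemma 2, $P=X\setminus a$ is nonempty, closed and dense-in-itself. Take the $P_i$ from Lemma 3 and put $a_i=X\setminus P_i$. The $P_i$ are compact, hence closed in $X$, so $a_i$ is open, and $a_i\in E$ by Lemma 2.

**Step 2: the three properties.** (A1) holds because $\emptyset\neq P_i\subseteq P$. For $i\neq j$ we have $a_i\cup a_j=X\setminus(P_i\cap P_j)=X$; the join of $a_i,a_j$ in $E$ contains both, hence equals $\top$, which is (A2). For (A3), meets in $E$ are those of $\mathcal O(X)$. If $x\in E$ and $x\cap a_i\subseteq a$, then $x\cap P=x\setminus a\subseteq P_i$. This set is open in $P$, hence empty since $P_i$ has empty interior in $P$. So $x\le a$.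

**Step 3: optimality.** No larger index set works in general. Take $X=[0,1]$. Then $\pi\mathcal O(X)$ contains $\emptyset\neq\top$, so there is an $a$ to consider, and it has at most $|\mathcal O([0,1])|=2^{\aleph_0}$ elements. The members of a family with (A1) and (A2) are distinct, since $a_i=a_j$ with $i\neq j$ gives $a_i=a_i\vee a_j=\top$. $\square$

## Boolean intervals cannot occur

*Proof of Theorem B.* If $L$ is compact, then $L\cong\mathcal O(X)$ with $X$ compact Hausdorff, which is Čech-complete. So it suffices to exclude $E\cong\pi\mathcal O(X)$ with $X$ Čech-complete.

**Step 1: $E$ is not Boolean unless trivial.** Suppose $E\neq\{\top\}$ is Boolean. Apply Theorem A with $a=\bot\neq\top$ and take any one $a_i$. Since $\neg a_i\wedge a_i=\bot$, (A3) gives $\neg a_i=\bot$, i.e. $a_i=\top$. This contradicts (A1).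

**Step 2: moving a Boolean interval up to $\top$.** Let $a<b$ in $E$ with $[a,b]$ Boolean. Applying Theorem A to $a$ itself is not enough. Let $y$ be the complement of $b\wedge a_i$ in $[a,b]$. Since $y\le b$, we get $y\wedge a_i=y\wedge b\wedge a_i=a$, so $y=a$ by (A3), and therefore $b\le a_i$. That contradicts nothing: in terms of spaces, $P_i$ may lie outside $b$. So we replace $a$ by an element whose complement lies inside $b$.

Since $E$ is regular and $b\not\le a$, there is $c\prec b$ with $c\not\le a$; thus $c^*\vee b=\top$. Put $e=c\to a$. Then $e\ge a$. Also $e\ge c^*$, since $c^*\wedge c=\bot\le a$; hence $e\vee b=\top$. And $e\neq\top$, because $c\not\le a$. By (1),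
$$[e,\top]=[e,e\vee b]\cong[e\wedge b,b]\subseteq[a,b].$$
An interval $[p,q]$ in a Boolean lattice is Boolean: the complement of $x$ in it is $p\vee(\neg x\wedge q)$, since the meet with $x$ is $x\wedge p=p$ and the join with $x$ is $x\vee q=q$. So $[e,\top]$ is a Boolean lattice.

**Step 3: the contradiction.** Apply Theorem A to $e$: there is $e_i$ with $e\le e_i<\top$ and with (A3) relative to $e$. Let $y$ be the complement of $e_i$ in $[e,\top]$. Then $y\wedge e_i=e$, so $y\le e$ by (A3). Hence $y=e$ and $e_i=y\vee e_i=\top$, a contradiction.

**Step 4: such frames exist and are pointless.** A complete Boolean algebra is a frame. It is completely regular because $x\prec x$ for every $x$, so constant scales do. If $m$ is maximal in $E\setminus\{\top\}$, then $\neg m\neq\bot$, and $\bot<y<\neg m$ would give $m<\neg y<\top$; so $\neg m$ is an atom. Hence an atomless complete Boolean algebra has $\max E=\emptyset$. The regular open sets of $\mathbb R$ form an atomless complete Boolean algebra with $\bot\neq\top$. This is a pointless frame that is not the pointless part of any compact frame. $\square$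

The second part of the theorem excludes frames that are not Boolean. For example, let $E=B\times\pi\mathcal O([0,1])$ with $B$ the regular open algebra of $\mathbb R$. Pseudocomplements and scales can be taken coordinatewise, so $E$ is completely regular. A maximal element of $E\setminus\{\top\}$ would have the form $(m,\top)$ or $(\top,m)$ with $m$ maximal below $\top$ in its factor, and both factors are pointless (Lemma 1 for the second). So $E$ is pointless. It is not Boolean, because its second factor is not. But $[(\bot,\bot),(\top,\bot)]\cong B$ is Boolean, so $E$ is not a pointless part of a compact frame.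

## The density topology

*Proof of Proposition D.* For measurable $A\subseteq\mathbb R$ let $\varphi(A)$ be the set of Lebesgue density points of $A$, that is, of those $x$ at which the proportion of $A$ in $(x-h,x+h)$ tends to $1$ as $h\to0$. Recall that by the Lebesgue density theorem $A$ and $\varphi(A)$ differ by a null set. Clearly $\varphi(A)$ does not change if $A$ is changed by a null set. The *density topology* consists of all measurable $A$ with $A\subseteq\varphi(A)$. It is a completely regular Hausdorff topology (Goffman–Neugebauer–Nishiura, *Density topology and approximate continuity*, Duke Math. J. 28 (1961); see also Oxtoby, *Measure and Category*, Ch. 22). For instance, the set of irrationals is open in it. Let $X$ be $\mathbb R$ with this topology; topological terms below refer to it.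

**Step 1: null sets and thin closed sets.** A null set $A$ has $\varphi(A)=\emptyset$, so nonempty open sets have positive measure. In particular $X$ is dense-in-itself. If $N$ is null, then $\varphi(\mathbb R\setminus N)=\mathbb R$, so $N$ is closed. The same applies to every subset of $N$, so null sets are closed and discrete. Finally, a closed set $A$ with empty interior is null. Indeed, $A$ is measurable, and $A'=A\cap\varphi(A)$ differs from $A$ by a null set. So $A'\subseteq\varphi(A)=\varphi(A')$ and $A'$ is open. Hence $A'\subseteq\operatorname{int}A=\emptyset$, and $A=A\setminus A'$ is null.

**Step 2: closed dense-in-itself sets are regular closed.** Let $F$ be closed and dense-in-itself. The set $F\setminus\operatorname{int}F$ is closed. It has empty interior, since an open subset of $F$ lies in $\operatorname{int}F$. So by Step 1 it is null and discrete. Its subset $D=F\setminus\overline{\operatorname{int}F}$ is discrete, and $D$ is open in $F$. So each point of $D$ is isolated in $F$. As $F$ has no isolated points, $D=\emptyset$ and $F=\overline{\operatorname{int}F}$.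

**Step 3: the converse, and the conclusion.** A regular closed set is the closure of an open subset of the dense-in-itself space $X$, hence dense-in-itself. By Lemma 2, $\pi\mathcal O(X)$ is exactly the complete Boolean algebra of regular open sets of $X$. It is nontrivial since $\emptyset\neq X$. $\square$

Thus thin perfect sets can be completely absent outside the Čech-complete spaces; by Theorem B, this $X$ is not Čech-complete.

## Compactifications with scattered remainder

We now prove the exact criterion, Theorem C. A frame map $k:M\to E$ is *dense* if $k(b)=\bot$ implies $b=\bot$. Its *right adjoint* is $k_*(e)=\bigvee\{m:k(m)\le e\}$, characterized by $k(m)\le e\iff m\le k_*(e)$. When $M=\mathcal O(X)$ and $k$ is a surjection, a closed set $F\subseteq X$ *misses* $E$ if $k(X\setminus F)=\top$. A space is *scattered* if every nonempty subset has an isolated point in itself. Since closures of dense-in-itself sets are dense-in-itself, for a closed set it is enough to ask this of its nonempty closed subsets.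

For an example, let $M=\mathcal O([0,1])$, $E=\pi M$ and $k=\pi_M$. This map is dense because $\emptyset\in\pi M$. We found $k([0,1]\setminus\{\tfrac12\})=\top$, so $\{\tfrac12\}$ misses $E$; the Cantor set $C$ does not, since $k(w)=w\neq\top$.

**Step 1: reading (ii) in $X$.** We justify the parenthesis in (ii). With $M=\mathcal O(X)$, $X$ compact Hausdorff, Lemma 2 says that (ii) means: every nonempty closed $F$ missing $E$ has an isolated point. A closed subset of such an $F$ also misses $E$, since its complement is larger. So the condition says exactly that all closed sets missing $E$ are scattered.

**Step 2: (i)⇒(ii), by cutting off what lies below $\pi L$.** Let $E=\pi L$ with $L$ compact. Put $k_0=\bigwedge\pi L$, the bottom of $\pi L$, and $M={\uparrow}k_0\subseteq L$. This is a frame, compact because $L$ is, and completely regular as the image of $L$ under the frame map $b\mapsto b\vee k_0$. Let $k=\pi_L|_M:M\to E$. It preserves finite meets and nonempty joins because $\pi_L$ does, and $k(k_0)=k_0$, so bottom goes to bottom; thus $k$ is a frame map. It is onto, because $\pi L\subseteq M$ and $\pi_L$ fixes $\pi L$. It is dense: if $k(b)=k_0$, then $b\le k_0$, so $b=k_0$. Let $a\in M$, $a<\top$, $k(a)=\top$. Then $k(a)\neq a$,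 so $a\notin\pi L$, and $a$ has a cover in $L$. That cover lies in ${\uparrow}k_0=M$ and is a cover in $M$.

**Step 3: placing $E$ inside $M$.** For (ii)⇒(i) and the last claim, let $k:M\to E$ be as in (ii); we may take $M=\mathcal O(X)$ with $X$ compact Hausdorff. Since $k$ is onto, $kk_*=\mathrm{id}_E$. So $k_*$ is an order isomorphism of $E$ onto
$$S=\{a\in M:k_*k(a)=a\}.$$
For $x\in M$ and $e\in E$,
$$y\le x\to k_*(e)\iff y\wedge x\le k_*(e)\iff k(y)\wedge k(x)\le e\iff y\le k_*(k(x)\to e).$$
So $x\to k_*(e)=k_*(k(x)\to e)$, and hence
$$x\to s\in S\qquad\text{for all }x\in M,\ s\in S. \tag{2}$$
It remains to show $S=\pi M$.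

**Step 4: $S\subseteq\pi M$, because $E$ has no points.** Suppose $a\in S$ had a cover $b$. By Lemma 2, $b=a\cup\{x\}$ with $x\notin a$. An open $c$ satisfies $c\cap b\subseteq a$ iff $x\notin c$, so $b\to a=X\setminus\{x\}$. By (2) this is in $S$. It is maximal in $M\setminus\{\top\}$, hence in $S\setminus\{\top\}$. Since $S\cong E$, this contradicts $\max E=\emptyset$.

**Step 5: $\pi M\subseteq S$, because closed sets missing $E$ are scattered.** Let $a\in\pi M$, put $\bar a=k_*k(a)$, and suppose $\bar a\neq a$. Note $a\le\bar a$ and $k(\bar a)=k(a)$: the map $k$ does not see the difference between $a$ and $\bar a$. We produce a nonempty perfect set inside that difference.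

The set $F=X\setminus a$ is dense-in-itself. Pick $x\in\bar a\setminus a$ and an open $V\ni x$ with $\overline V\subseteq\bar a$. Let $P=\overline{V\cap F}$. It contains $x$, and $P\subseteq\overline V\cap F$ because $F$ is closed. Since $V\cap F$ is open in $F$, it is dense-in-itself, and so is its closure $P$. By Lemma 2, $c=X\setminus P$ is in $\pi M$, and $c<\top$. Moreover $c\supseteq a\cup(X\setminus\overline V)$, while $\bar a\cup(X\setminus\overline V)=X$. Hence
$$k(c)\ge k(a)\vee k(X\setminus\overline V)=k(\bar a)\vee k(X\setminus\overline V)=k(X)=\top.$$
By (ii), $c$ has a cover, contradicting $c\in\pi M$.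

So $S=\pi M$, and $k_*$ is an isomorphism of $E$ onto $\pi M$. In particular (i) holds with $L=M$.

**Step 6: (ii)⇔(iii), a translation.** A *strong inclusion* on $E$ is a relation $\triangleleft$ such that

* $x\le a\triangleleft b\le y$ implies $x\triangleleft y$;
* $\bot\triangleleft\bot$, $\top\triangleleft\top$, and $a\triangleleft b$, $a'\triangleleft b'$ imply $a\wedge a'\triangleleft b\wedge b'$ and $a\vee a'\triangleleft b\vee b'$;
* $a\triangleleft b$ implies $a\prec b$, implies $b^*\triangleleft a^*$, and implies $a\triangleleft c\triangleleft b$ for some $c$;
* every $a$ is the join of all $x\triangleleft a$.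

An ideal $I$ of $E$ is *$\triangleleft$-round* (strongly regular) if each $x\in I$ satisfies $x\triangleleft y$ for some $y\in I$. These ideals, ordered by inclusion, form a frame $\mathcal R_\triangleleft E$. For example, on a complete Boolean algebra the relation $\le$ is a strong inclusion: for $a\le b$ we have $\neg a\vee b=\top$ and $\neg b\le\neg a$, we may interpolate $c=a$, and the other conditions are immediate. All ideals are round for it. The ideal of bounded sets in the regular open algebra of $\mathbb R$ is then a proper round ideal with join $\top$ and, as computed above, without a cover; so this strong inclusion does not satisfy (iii).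

Banaschewski's theorem (*Compactification of frames*, Math. Nachr. 149 (1990), 105–116) says that the dense surjections $k:M\to E$ with $M$ compact regular are, up to isomorphism over $E$, exactly the join maps $\bigvee:\mathcal R_\triangleleft E\to E$, where $\triangleleft$ ranges over the strong inclusions on $E$. Compact regular frames are completely regular, so these are the maps considered in (ii). The cover condition in (ii) is invariant under isomorphism over $E$: an isomorphism $h:M\to M'$ with $k'h=k$ preserves $\top$, covers, and the property $k(a)=\top$. The top of $\mathcal R_\triangleleft E$ is $E$ itself, which is round because $\top\triangleleft\top$. So for the join map, "$a<\top$ with $k(a)=\top$" reads "proper round ideal $I$ with $\bigvee I=\top$", and the cover condition of (ii) reads word for word as the condition in (iii). Hence some $k$ as in (ii) exists iff some $\triangleleft$ as in (iii) exists. $\square$
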